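# Failures Before Successes: Which Excited Walkers Have a Speed?

## 1. The map $v\mapsto F_{v+k}(\xi)$

Take a $0/1$ sequence $\xi=(\xi(1),\xi(2),\dots)$. Call a $1$ a success and a $0$ a failure.

**Definition (failure count).** For an integer $m\ge1$, $F_m(\xi)\in[0,\infty]$ is the number of failures before the $m$-th success of $\xi$ (so $F_m(\xi)=\infty$ if there are fewer than $m$ successes). For $m\le0$ put $F_m(\xi)=0$.

For example, if $\xi=(1,0,0,1,1,0,\dots)$, then $F_1=0$, $F_2=2$, $F_3=2$. We use five facts.

- (F1) $F_m(\xi)$ is nondecreasing in $m$. It is nonincreasing in $\xi$ for the pointwise order: more successes bring the $m$-th success to an earlier index $\tau$, and $F_m=\tau-m$.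
- (F2) If $m,l\ge0$ and $F_m(\xi)<\infty$, let $\xi'$ be $\xi$ shifted by $m+F_m(\xi)$, that is, what is left after the $m$-th success. Then $F_{m+l}(\xi)=F_m(\xi)+F_l(\xi')$.
- (F3) If $\xi(M+j)\le\eta(j)$ for all $j\ge1$, then $F_m(\xi)\ge F_{m-M}(\eta)$. This is trivial for $m\le M$. For $m>M$, at most $M$ successes lie in the first $M$ places, so at least $m-M$ successes are needed after place $M$; hence $F_m(\xi)\ge F_{m-M}(\xi(M+\cdot))\ge F_{m-M}(\eta)$.
- (F4) If $\xi(M+j)\ge\eta(j)$ for all $j\ge1$, then $F_m(\xi)\le M+F_m(\eta)$. The first $M$ places contain at most $M$ failures, and the $m$-th success comes no later than the $m$-th success after place $M$.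
- (F5) If $\eta$ is i.i.d. fair, write $G_m=F_m(\eta)$. It is a sum of $m$ i.i.d. geometric variables with mean $1$ and variance $2$. Expanding the moments of a centered i.i.d. sum (only terms in which every index occurs at least twice survive) gives $E|G_m-m|^{2q}\le C_qm^q$ for integers $q\ge1$; by Jensen, $E|G_m-m|^3\le Cm^{3/2}$.

**Definition (the chain $V^{(k)}$).** Fix the law of a random $0/1$ sequence and an integer $k\ge0$. $V^{(k)}$ is the Markov chain on $\mathbb N_0\cup\{\infty\}$ with step $v\mapsto F_{v+k}(\xi)$, where $\xi$ is a fresh independent copy at each step and $\infty$ is absorbing. By (F1) it is monotone in the starting point, in $k$, and (decreasingly) in the sequences.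

What is it for? Several walkers will move one after the other on $\mathbb Z$. At each site there is a pile of instructions, success for "right" and failure for "left". If $k$ walkers start at $0$ and all go to $+\infty$, and they make $v$ left steps from $x+1$, then they make $v+k$ right steps from $x\ge0$. The last instruction used at $x$ is a success. So they make exactly $F_{v+k}(\xi(x))$ left steps from $x$. Read from right to left, the left-step counts of $k$ walkers form the chain $V^{(k)}$. The question "does the $k$-th walker have a speed?" becomes a question about the stationary law of this chain.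

## 2. Cookies, arrows, and walkers on leftovers

Let $\Omega=[0,1]^{\mathbb Z\times\mathbb N}$, with the Borel $\sigma$-algebra of the product topology. The number $\omega(x,n)$ is the $n$-th *cookie* at site $x$. Given $\omega$, the **excited random walk** started at $x$ has law $\mathbb P_{\omega,x}$: it starts at $x$, it moves by $\pm1$, and on its $n$-th visit to a site $y$ it steps right with probability $\omega(y,n)$, otherwise left. For a probability $P$ on $\Omega$ with expectation $E$, the annealed law is $\mathbb P_x[\cdot]=E[\mathbb P_{\omega,x}(\cdot)]$. The assumptions on $P$ are as follows.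

- (IID) The stacks $(\omega(x,\cdot))_{x\in\mathbb Z}$ are i.i.d. under $P$.
- (WEL) $P[\omega(0,n)>0\ \forall n\ge1]>0$ and $P[\omega(0,n)<1\ \forall n\ge1]>0$.

Put $S^{+}=\sum_{i\ge1}(2\omega(0,i)-1)^+$ and $S^-=\sum_{i\ge1}(2\omega(0,i)-1)^-$. We say that $\delta$ is *well-defined* if $E[S^+]<\infty$ or $E[S^-]<\infty$, and then $\delta=E[S^+]-E[S^-]\in[-\infty,\infty]$ is the expected total drift per site. We consider only $P$ with $\delta\ge0$, that is, $\delta\in[0,\infty]$. Then $E[S^-]<\infty$, since otherwise $\delta=-\infty$. For example, if every stack is one cookie $p$ followed by fair cookies $1/2$, then $\delta=2p-1$.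

**Walkers on leftovers.** Let $X^{(1)}$ be the excited walk in $\omega$ from $0$. If it visits every site finitely often, with $L_1(x)$ visits to $x$, the leftover environment is $\omega^{(1)}(x,n)=\omega(x,n+L_1(x))$, and $X^{(2)}$ is the excited walk from $0$ in $\omega^{(1)}$, with independent randomness. Inductively, $X^{(k)}$ walks from $0$ in the environment $\omega^{(k-1)}$ left by $X^{(1)},\dots,X^{(k-1)}$; it is defined as long as each of these visits every site finitely often. The annealed joint law averages the quenched joint law over $P$.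

**Definition (non-zero speed).** $X^{(k)}$ has non-zero speed if, annealed-almost surely, $X^{(1)},\dots,X^{(k-1)}$ each visit every site finitely often and $\lim_n X^{(k)}_n/n$ exists and equals a non-zero constant.

The question, from Gideon Amir and Tal Orenshtein, "Excited Mob", arXiv:1307.6052 (2013): assume (IID), (WEL) and $\delta$ well-defined. Is it true that for every integer $k\ge1$, $X^{(k)}$ has non-zero speed if and only if $k<\delta-1$? In plain words: each walker eats part of the drift, and the proposal is that the expected total drift per site alone tells how many walkers still travel at a positive rate.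

**Arrows.** Let $(u(x,i))_{x\in\mathbb Z,i\ge1}$ be i.i.d. uniform on $[0,1]$, independent of $\omega$, and $\xi(x,i)=\mathbf 1\{u(x,i)<\omega(x,i)\}$. At the $i$-th visit to $x$ overall, counted over all walkers in order, the walker steps right if $\xi(x,i)=1$ and left otherwise. Given $\omega$ the arrows are independent with success probabilities $\omega(x,i)$, so this realizes the annealed joint law. The sequences $\xi(x)=\xi(x,\cdot)$ are i.i.d. in $x$. From now on $V^{(k)}$ is built from the law of $\xi(0,\cdot)$.

**The recursion for one walker up to a hitting time.** Let $T_n$ be the hitting time of $n\ge1$ by $X^{(1)}$, assume $T_n<\infty$, and let $D(y)$ be the number of left steps from $y$ before $T_n$, so $D(n)=0$. Then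
$$D(y)=F_{D(y+1)+1}(\xi(y)),\qquad 0\le y<n.\tag{1}$$
Indeed, the walk goes from $0\le y$ to $n>y$, so its right steps from $y$ exceed its left steps from $y+1$ by one, and its last departure from $y$ is to the right. So the arrows used at $y$ end exactly at the $(D(y+1)+1)$-th success. A tiny check: with $\xi(0)=(1,1,\dots)$, $\xi(1)=(0,1,\dots)$ and $n=2$ the path is $0,1,0,1,2$, so $D(1)=1=F_1(\xi(1))$ and $D(0)=0=F_2(\xi(0))$.

## 3. Three environments by hand

*Constant cookies.* Let $\omega\equiv p\in(\frac12,1)$. Leftovers look like the original, so every $X^{(k)}$ is a biased simple walk with speed $2p-1$. Here $\delta=\infty$, in agreement with the proposal.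

*One cookie.* Let every stack be one cookie $p\in(0,1)$, then $1/2$ forever, and $k=1$. From $v$, with probability $p$ the first arrow is a success and the chain moves to $G_v$; otherwise it moves to $1+G_{v+1}$. The mean of the new value is $pv+(1-p)(v+2)=v+1-(2p-1)=v+k-\delta$. As $\delta<1=k$, the mean increment is a positive constant, so $V^{(1)}$ has no stationary law with finite mean.

*Why (WEL) is there.* Let every stack be $M$ cookies equal to $1$, then $1/2$ forever. Each of the walkers $1,\dots,M$ always steps right and has speed $1$, while $\delta=M$. So the walkers $k=M$ (and $k=M-1$, if $M\ge2$) have speed $1$ although $k<\delta-1$ fails. This environment violates (WEL).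

## 4. The answer: heavy tails of $S^-$, and the critical line $\delta=k+1$

The proposed equivalence is false, already for $k=1$.

**Theorem 1.** For every $\delta_0\in(2,\infty]$ there is $P$ satisfying (IID) and (WEL), with $\delta$ well-defined and $\delta=\delta_0$, such that $X^{(1)}$ does not have non-zero speed. Since $1<\delta_0-1$, the equivalence fails for $k=1$.

**Theorem 2.** Assume (IID), (WEL), $\delta$ well-defined, $\delta\in[0,\infty]$. Let $k\ge1$.

- (a) If $E[(S^-)^2]<\infty$ and $\delta>k+1$, then $X^{(k)}$ has non-zero (positive) speed.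
- (b) If $E[(S^-)^2]<\infty$ and $\delta<k+1$, then $X^{(k)}$ does not have non-zero speed. For $k=1$ the moment assumption is not needed.
- (c) (Exponent $2$ is optimal.) For every $\delta_0\in(k+1,\infty)$ there is $P$ with $\delta=\delta_0$ and $E[(S^-)^p]<\infty$ for all $p<2$, such that $X^{(k)}$ does not have non-zero speed.
- (d) There is a deterministic environment with all cookies in $(0,1)$ and $\delta=k+1$ for which $X^{(k)}$ has non-zero speed.

So the "if" half of the proposal fails for every $k$ by (c), and the "only if" half fails for every $k$ by (d). Away from $\delta=k+1$ the criterion is correct under $E[(S^-)^2]<\infty$, and no lower moment suffices. For $k\ge2$ these notes do not settle (b) without a moment assumption. A remark that is not used below: for $k=1$ and boundedly many cookies per site the speed at $\delta=2$ is zero, by Kosygina–Zerner, Electron. J. Probab. 13 (2008). Together with (d) this shows, for $k=1$, that $\delta$ alone does not decide the case $\delta=k+1$.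

## 5. One step of the chain: drift $k-\delta$, variance $2v$

We compute the mean and variance of one step of $V^{(k)}$, see how the number $k+1$ arises, and find where the computation breaks.

Fix one stack and write $\omega_i=\omega(0,i)$ and $\xi_i=\xi(0,i)$; $E_\omega$ is expectation over the arrows with $\omega$ fixed. Let $\tau_m=m+F_m$ be the index of the $m$-th success,
$$\Delta_m=\sum_{i\le\tau_m}(2\omega_i-1),\qquad \mathcal M_n=2\sum_{i\le n}(\xi_i-\omega_i).$$
Fix $\omega$ with $S^-<\infty$. Then $(2\omega_i-1)^-\to0$, so $\omega_i\ge\frac14$ for all large $i$; by Borel–Cantelli there are a.s. infinitely many successes, and $\tau_m<\infty$. The process $\mathcal M$ is a martingale whose increments have variance $4\omega_i(1-\omega_i)\le1$. Optional stopping at $\tau_m\wedge n$ gives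
$$E_\omega[\tau_m\wedge n]=2E_\omega[\#\text{successes up to }\tau_m\wedge n]-E_\omega\sum_{i\le\tau_m\wedge n}(2\omega_i-1)\le2m+S^-,$$
and letting $n\to\infty$,
$$E_\omega\tau_m\le2m+S^-.\tag{2}$$
So the stopped martingale is bounded in $L^2$. At $\tau_m$ there are $m$ successes, hence $\mathcal M_{\tau_m}=2m-\Delta_m-\tau_m$. Since $F_m-m=\tau_m-2m$,
$$F_m-m=-\Delta_m-\mathcal M_{\tau_m},\quad E_\omega\mathcal M_{\tau_m}=0,\quad E_\omega\mathcal M_{\tau_m}^2=E_\omega\sum_{i\le\tau_m}4\omega_i(1-\omega_i)\le E_\omega\tau_m.\tag{3}$$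
For $V^{(k)}$ at $v$ we always write $m=v+k$ and $V'=F_m$ for the new value. Then
$$V'-v=k-\Delta_m-\mathcal M_{\tau_m},\qquad E(V'-v)=k-E\Delta_m\ \text{ if }\Delta_m\text{ is integrable}.\tag{4}$$

For large $v$, $\Delta_m$ is close to the total drift of the stack. So we expect mean step $k-\delta$ and, from $E\mathcal M_{\tau_m}^2\approx2m$, second moment $\approx2v$. A sensible person now tests $v^{1+a}$ with $0<a\le1$. The second-order Taylor formula gives
$$E[V'^{1+a}]-v^{1+a}\approx(1+a)v^a(k-\delta)+\tfrac{(1+a)a}2v^{a-1}\cdot2v=(1+a)\,v^a\,(k-\delta+a).$$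
If $\delta>k+a$ this is negative of order $v^a$, which should give a stationary law with finite $a$-th moment; if $\delta<k+a$ there should be none. With $a=1$, the stationary mean is finite when $\delta>k+1$: that is the proposed criterion.

The step that breaks is "second moment $\approx2v$". By (4), $V'-v$ contains $-\Delta_m$, which can be as large as $S^-$. Suppose with probability $\frac14$ a stack begins with $N$ cookies equal to $0$, where $P(N\ge n)=n^{-3/2}$. On such a stack $F_m\ge N$ for all $m\ge1$, so $P(V'\ge n)\ge\frac14n^{-3/2}$ and $E[V'^2]=\sum_n(2n-1)P(V'\ge n)=\infty$ at every $v$. The test function $v^2$ says nothing.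

A single jump is not yet an obstruction, since $\sum_mm^{-3/2}<\infty$: one bad stack produces the value $m$ with a summable probability. But near $m$ the chain has drift $O(1)$ and variance of order $m$ per step, so it needs about $m$ steps to leave $[m/2,2m]$. Each large value is seen at about $m$ consecutive sites, and the stationary probability of exceeding $m/2$ should be at least of order $m\cdot P(N\ge m)$. This has a finite sum only if $E[N^2]<\infty$. The next section makes the persistence precise.

## 6. A value of size $m$ persists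

**Lemma 3.** Let $m,J\ge1$ and let $h_1,\dots,h_J\ge0$ be integers with $\sum_jh_j\le m/4$. Let $Y_0=m$ and $Y_{j+1}=F_{Y_j-h_{j+1}}(\eta^{(j)})$ with independent fair sequences $\eta^{(j)}$. Then $P(Y_j\ge m/2\ \forall j\le J)\ge1-64J/m$.

*Proof.* Let $\sigma$ be the first $j$ with $Y_j\notin[m/2,2m]$, and $A_j=Y_j+\sum_{i\le j}h_i$. For $j<\sigma$ we have $Y_j-h_{j+1}\ge m/2-m/4>0$, so by (F5) $Y_{j+1}$ has conditional mean $Y_j-h_{j+1}$ and conditional variance $2(Y_j-h_{j+1})\le4m$. So $A_{j\wedge\sigma}$, $j\le J$, is a martingale started at $m$ with conditional increment variances at most $4m$. Doob's inequality gives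
$$P\Big(\max_{j\le J}|A_{j\wedge\sigma}-m|\ge\tfrac m4\Big)\le\frac{16\cdot4mJ}{m^2}=\frac{64J}m.$$
Off this event, for $j\le J\wedge\sigma$, $Y_j\ge\frac34m-\sum_ih_i\ge\frac m2$ and $Y_j\le\frac54m$. So $Y_\sigma\notin[m/2,2m]$ cannot happen with $\sigma\le J$; hence $\sigma>J$. $\square$

## 7. Long runs of zeros stop the first walker (Theorem 1)

**Step 1 (the environment).** Stacks are i.i.d.

- With probability $3/4$ a site has type A: its first $K$ cookies equal $(1+r)/2$, all others $1/2$, where $r\in(0,1)$.
- With probability $1/4$ it has type B: its first $N$ cookies equal $0$, all others $1/2$, where $P(N\ge n)=n^{-3/2}$, $n\ge1$.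

If $\delta_0<\infty$, take $K=M$ constant with $\frac34Mr=\delta_0+\frac14\zeta(3/2)$ ($M$ large makes $r<1$). If $\delta_0=\infty$, fix any $r\in(0,1)$ and take $P(K\ge n)=1/n$, $n\ge1$. In both cases $P(K\ge n)\le C/n$. Type A gives (WEL). Also $E[S^-]=\frac14E[N]=\frac14\zeta(3/2)<0.66$ and $\delta=\frac34rE[K]-\frac14\zeta(3/2)=\delta_0$. Write $X=X^{(1)}$, and put $K_x=0$ at B-sites, $N_x=0$ at A-sites. Suppose, for contradiction, that $X_n/n\to v$ a.s. with a constant $v\ne0$.

**Step 2 ($v<0$ is impossible).** This step bounds the leftward drift that can be consumed. Let $R_n=\{X_0,\dots,X_{n-1}\}$. Subtracting the conditional mean from each step leaves a martingale, and the drift consumed at a visited site $x$ is at least $-N_x$, so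
$$EX_n=E\sum_{j<n}\big(2\omega(X_j,\#\{i\le j:X_i=X_j\})-1\big)\ge-\sum_xE[\mathbf 1\{x\in R_n\}N_x]=-E[S^-]\,E|R_n|.$$
The last equality holds because $\{x\in R_n\}$ is determined by arrows at sites other than $x$, hence is independent of $N_x$. If $X_n/n\to v<0$, then $\max X<\infty$ and $\min_{j<n}X_j/n\to v$, so $|R_n|/n\to|v|$. Dividing by $n$, bounded convergence gives $v\ge-0.66|v|=0.66v$, which is false for $v<0$.

**Step 3 (a bad site that the walk must cross).** Now let $v>0$. Then all $T_n$ are a.s. finite and $T_n/n\to1/v$. Let $m=\lceil n^{3/5}\rceil$ and $J=\lfloor m^{9/10}\rfloor$. Let $x^*$ be the largest $x\in[n/2,n-1]$ with $N_x\ge m$. As $P(N_x\ge m)=\frac14m^{-3/2}\ge cn^{-9/10}$ and there are at least $n/3$ candidate sites for large $n$, $x^*$ exists with probability tending to $1$. The event $\{x^*=x\}$ depends only on stacks at sites $\ge x$, so given it, the stacks at sites $<x$ are i.i.d. with the original law.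

**Step 4 (few helpful cookies to the left of it).** We check the hypothesis of Lemma 3 for $h_j=K_{x-j}$. By a union bound and Markov's inequality,
$$P\Big(\sum_{i=1}^JK_{x-i}>\tfrac m4\,\Big|\,x^*=x\Big)\le J\,P(K>m)+\tfrac4mJ\,E[K\wedge m]\le C\,\frac{J(1+\log m)}m\longrightarrow0.$$

**Step 5 (the time spent to the left of it).** Fix $\omega$ such that $x=x^*$ exists, $\sum_{i\le J}K_{x-i}\le m/4$, and $T_n<\infty$ quenched-a.s., with $n$ so large that $J\le x$. Let $D(y)$ be as in (1). The walk must step right from $x$ before $T_n$, and its first $N_x$ visits to $x$ produce left steps; so $D(x)\ge N_x\ge m$.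

For $0\le y<x$ let $\eta(y,j)=\mathbf 1\{u(y,K_y+j)<\frac12\}$. For fixed $\omega$ these are independent fair sequences. Since $\omega(y,i)\le\frac12$ for $i>K_y$, we have $\xi(y,K_y+j)\le\eta(y,j)$. By (1), (F3) and (F1),
$$D(y)\ge F_{D(y+1)+1-K_y}(\eta(y,\cdot))\ge F_{D(y+1)-K_y}(\eta(y,\cdot)).$$
Starting from $D(x)\ge m=Y_0$, monotonicity gives $D(x-j)\ge Y_j$ for $j\le J$, with $Y$ as in Lemma 3, $h_j=K_{x-j}$ and the sequences $\eta(x-j,\cdot)$. So with quenched probability at least $1-64J/m\to1$,
$$T_n\ge\sum_{j=0}^JD(x-j)\ge(J+1)\frac m2\ge\tfrac12m^{1.9}\ge\tfrac12n^{1.14}.$$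
By Steps 3 and 4 such $\omega$ have probability tending to $1$, so $T_n/n\to\infty$ in probability. This contradicts $T_n/n\to1/v$. $\blacksquare$

## 8. Positive recurrence and the limit from the right

From here on the standing assumptions are (IID), (WEL), $\delta$ well-defined, $\delta\in[0,\infty]$; so $E[S^-]<\infty$ and, as in Section 5, a.s. every site has infinitely many successes and all $F_m<\infty$. (WEL) gives

- (W1) $P(F_m=0)>0$ for all $m$: with positive probability all $\omega_i>0$, and then the first $m$ arrows may all be successes;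
- (W2) $P(F_m\ge v)>0$ for all $m\ge1$, $v\ge0$: with positive probability all $\omega_i<1$, and then the first $v$ arrows may all be failures.

*Mirror image.* The reflected environment ($x\to-x$, $\omega\to1-\omega$) satisfies (IID) and (WEL), interchanges $S^+$ and $S^-$, and has drift $-\delta\le0$. Its chain may reach $\infty$, but (W1) and (W2) still hold. What follows in this section applies to it as well.

**Definition (PR).** $V^{(k)}$ is PR if it has a stationary probability on $\mathbb N_0$.

By (W1), from every finite state, $0$ is reached in one step with positive probability. A stationary probability on $\mathbb N_0$ charges only positive recurrent states, and each of these communicates with $0$. So there is at most one stationary probability $\pi_k$ on $\mathbb N_0$, it lives on the class of $0$, and $\pi_k(0)>0$. The class of $0$ is aperiodic, since $0\to0$ has positive probability. Let $Y$ be the chain started at $0$, and let $k\ge1$.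

- If PR, $Y_n$ converges in law to $\pi_k$.
- If not PR, $0$ is null recurrent or transient, so $P(Y_n=0)\to0$. From $P(Y_n=j)\,P(F_{j+k}=0)\le P(Y_{n+1}=0)$ we get $P(Y_n=j)\to0$ for each finite $j$: $Y_n\to\infty$ in probability.

Run the chain along sites: $V_n(n)=0$, $V_n(x)=F_{V_n(x+1)+k}(\xi(x))$ for $x<n$. Then $V_n(x)$ has the law of $Y_{n-x}$, and $V_n(x)$ is nondecreasing in $n$, because $V_{n+1}(n)\ge0=V_n(n)$. Hence for every $x$,
$$\text{PR}\Rightarrow\lim_nV_n(x)<\infty\text{ a.s., with law }\pi_k;\qquad\text{not PR}\Rightarrow\lim_nV_n(x)=\infty\text{ a.s.}\tag{5}$$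

## 9. The test function $v^{1+a}$ when $E[(S^-)^2]<\infty$

**Lemma 4.** Let $k\ge1$, $f\ge0$, $a>0$, $\varepsilon>0$, $b<\infty$. Suppose that a chain on $\mathbb N_0$ which dominates $V^{(k)}$ (started at $0$, coupled) satisfies $E[f(V')]\le f(v)-\varepsilon v^a+b$ for all $v\in\mathbb N_0$. Then $V^{(k)}$ is PR and $\int v^ad\pi_k\le b/\varepsilon$.

*Proof.* Iterate from $0$: $\varepsilon\sum_{i<n}E[Y_i^a]\le f(0)+bn$ for the dominating chain, hence for $V^{(k)}$. So the averages $\mu_n$ of the laws of $V^{(k)}$ at times $0,\dots,n-1$ satisfy $\int v^ad\mu_n\le(f(0)/n+b)/\varepsilon$ and are tight on $\mathbb N_0$. With $Q$ the transition kernel, $\mu_nQ-\mu_n\to0$ in total variation. On a countable set a tight sequence has subsequences converging in total variation, so any limit point $\mu$ is a probability on $\mathbb N_0$ with $\mu Q=\mu$. It equals $\pi_k$, and Fatou bounds its $a$-th moment. $\square$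

**Lemma 5.** Let $k\ge1$, $a\in(0,1]$, $E[(S^-)^2]<\infty$ and $\delta>k+a$. Then $V^{(k)}$ is PR and $\int v^ad\pi_k<\infty$.

*Proof.* **Step 1 (make the positive drift bounded).** Replace $\omega_i$ by $\omega_i\wedge\frac12$ for $i>M$. This lowers arrows, so the new chain dominates $V^{(k)}$. It keeps $S^-$, so it stays on $\mathbb N_0$. The new drift is $E\sum_{i\le M}(2\omega_i-1)^+-E[S^-]$, which tends to $\delta$ as $M\to\infty$; fix $M$ for which it exceeds $k+a$. By Lemma 4 we may work with the new environment. Call its drift $\delta$ again; now $\delta<\infty$.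

**Step 2 (moments of one step).** Since $-S^-\le\Delta_m\le M$, we have $|\Delta_m|\le M+S^-$. As $\tau_m\ge m\to\infty$, dominated convergence in (4) gives $E(V'-v)\to k-\delta$. By (2), (3) and Minkowski,
$$E(V'-v)^2\le\big(\sqrt{2m+E[S^-]}+k+M+\|S^-\|_2\big)^2=2v+O(\sqrt v)+O(1).$$
This is where $E[(S^-)^2]<\infty$ is used. Finally $\omega_i\le\frac12$ for $i>M$, so (F3) gives $F_m\ge G_{m-M}$ for suitable fair arrows. For $m\ge M$, $v-V'\le(M-k)+\big((m-M)-G_{m-M}\big)$; for $m<M$, $(v-V')_+\le v\le M$. By (F5), $E(v-V')_+^3\le C(1+v^{3/2})$.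

**Step 3 (the drift of $v^p$, $p=1+a$).** For $y\ge-1$,
$$(1+y)^p\le1+py+\tfrac{p(p-1)}2y^2+C|y|^3\mathbf 1_{y<0}.$$
Indeed the third derivative $p(p-1)(p-2)(1+y)^{p-3}$ is $\le0$, which settles $y\ge0$; for $-\frac12\le y<0$ the difference is $O(|y|^3)$, and for $-1\le y<-\frac12$ it is bounded while $|y|^3\ge\frac18$. Put $y=(V'-v)/v$, $v\ge1$, and multiply by $v^p$:
$$E[V'^p]-v^p\le pv^aE(V'-v)+\tfrac{pa}2v^{a-1}E(V'-v)^2+Cv^{a-2}E(v-V')_+^3=pv^a\big(k-\delta+a+o(1)\big).$$
As $k-\delta+a<0$, this is at most $-\varepsilon v^a$ for all large $v$. For the finitely many other $v$, $E[V'^p]<\infty$ because $p\le2$. Lemma 4 applies with $f(v)=v^p$. $\square$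

## 10. No $a$-th moment below the line $\delta=k+a$

The converse needs care in two places. The test function must be truncated to be integrable against $\pi$, and second moments of $V'-v$ must be controlled with only $E[S^+]<\infty$.

**Lemma 6.** Let $k\ge1$, $a\in[0,1)$. Let the stack law satisfy (WEL), $E[S^+]<\infty$ and $\delta\in[-\infty,k+a)$ (here $\delta\ge0$ is not required). Then $V^{(k)}$, on $\mathbb N_0\cup\{\infty\}$, has no stationary probability $\pi$ on $\mathbb N_0$ with $\int v^ad\pi<\infty$. For $a=0$: it is not PR.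

*Proof.* **Step 1 (make the negative drift bounded).** Replace $\omega_i$ by $\omega_i\vee\frac12$ for $i>M$. The new drift $E[S^+]-E\sum_{i\le M}(2\omega_i-1)^-$ decreases to $\delta$ as $M\to\infty$; fix $M$ with new drift $<k+a$. The new chain is smaller. If $\pi$ is a stationary law of the old chain with finite $a$-th moment, start both chains from $\pi$, coupled. The old chain keeps law $\pi$, so the averaged laws of the new chain are dominated by $\pi$: they are tight on $\mathbb N_0$, with $a$-th moments at most $\int v^ad\pi$. As in the proof of Lemma 4, the new chain has a stationary law on $\mathbb N_0$ with finite $a$-th moment. So we may assume $\omega_i\ge\frac12$ for $i>M$, $S^-\le M$, $E[S^+]<\infty$ and $\delta\in(-\infty,k+a)$. Condition (WEL), hence (W2), persists. So any stationary $\pi$ on $\mathbb N_0$ satisfies $\pi[v_0,\infty)=\sum_v\pi(v)P(F_{v+k}\ge v_0)>0$ for every $v_0$. Assume that $\pi$ is stationary with $\int v^ad\pi<\infty$.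

**Step 2 (one-step estimates).** Let $v\ge1$; constants $C$ depend neither on $v$ nor on the parameter $K$ below.

(E1) $-M\le\Delta_m\le S^+$, so by dominated convergence $E(V'-v)\to k-\delta$.

(E2) By (F4), $F_m\le M+G_m$ for suitable fair arrows, so $V'-v\le M+k+(G_m-m)$. By (F5), $E(V'-v)_+^4\le Cv^2$ and $E(V'-v)_+^3\le Cv^{3/2}$.

(E3) By (4), $v-V'\le S^++|\mathcal M_{\tau_m}|$, and $v-V'\le v$. So $(v-V')_+\le(v\wedge S^+)+|\mathcal M_{\tau_m}|$. Since $(v\wedge S^+)^2\le vS^+$ and $E\mathcal M_{\tau_m}^2\le2m+M$ by (2) and (3),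
$$E(v-V')_+^2\le2vE[S^+]+2(2m+M)\le Cv.$$
With (E2), $E(V'-v)^2\le Cv$.

(E4) $\liminf_vv^{-1}E(V'-v)^2\ge2$. By (3), $E_\omega\tau_m=2m-E_\omega\Delta_m\ge2m-S^+$. As $4\omega_i(1-\omega_i)=1-(2\omega_i-1)^2$ and $\sum_i(2\omega_i-1)^2\le\sum_i|2\omega_i-1|\le S^++M$,
$$E_\omega\mathcal M_{\tau_m}^2=E_\omega\tau_m-E_\omega\sum_{i\le\tau_m}(2\omega_i-1)^2\ge2m-2S^+-M.$$
By (4), $(E_\omega(V'-v)^2)^{1/2}\ge(E_\omega\mathcal M_{\tau_m}^2)^{1/2}-(S^++M+k)$. Since $S^+<\infty$ a.s., $\liminf_vv^{-1}E_\omega(V'-v)^2\ge2$ a.s., and Fatou gives the claim.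

**Step 3 (truncated test functions).** Let $p=1+a\in[1,2)$, let $\chi$ be smooth and nonincreasing with $\chi=1$ on $[0,1]$ and $\chi=0$ on $[2,\infty)$, and put
$$g(x)=\int_0^xpt^a\chi(t)\,dt,\qquad g_K(x)=K^pg(x/K).$$
Then $g_K$ is nondecreasing, bounded by $CK^p$, constant on $[2K,\infty)$, equal to $x^p$ on $[0,K]$, and $g_K'\le CK^a$. Since $g''(t)=pat^{a-1}\chi(t)+pt^a\chi'(t)$ is bounded below, $g_K''\ge-CK^{p-2}$ on $(0,\infty)$. We bound $E[g_K(V')]-g_K(v)$ from below in three ranges.

**Step 4 (the range $v\le K/2$).** For $y\ge-1$, $(1+y)^p\ge1+py+\frac{pa}2y^2-C(y_+)^3$: the third derivative is $\le0$, so the Taylor remainder is $\ge0$ for $y<0$, and it is bounded for $y\ge0$. With $y=(V'-v)/v$ and (E1), (E2), (E4),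
$$E[V'^p]-v^p\ge pv^a\big(k-\delta+a+o(1)\big)-Cv^{a-1/2}.$$
Truncation costs little: if $V'>K\ge2v$ then $V'-v>v$ and $V'\le2(V'-v)$, so
$$E[V'^p;V'>K]\le E[(2(V'-v))^p;V'-v>v]\le Cv^{p-4}E(V'-v)_+^4\le Cv^{a-1}.$$
Since $g_K(x)\ge x^p-x^p\mathbf 1_{x>K}$ and $k-\delta+a>0$, there are $c>0$ and $v_0\ge1$, independent of $K$, with $E[g_K(V')]-g_K(v)\ge cv^a$ for $v_0\le v\le K/2$.

**Step 5 (the range $K/2<v\le4K$).** The lower bound on $g_K''$ gives $g_K(x)\ge g_K(v)+g_K'(v)(x-v)-CK^{p-2}(x-v)^2$. As $E(V'-v)$ is bounded and $E(V'-v)^2\le Cv$, we get $E[g_K(V')]-g_K(v)\ge-CK^a-CK^{p-2}v\ge-CK^a$.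

**Step 6 (the range $v>4K$).** Here $g_K(v)=\max g_K$, and $g_K(V')$ is smaller only if $V'<2K<v/2$. So by (E3), $E[g_K(V')]-g_K(v)\ge-CK^pP(v-V'>v/2)\ge-CK^p/v\ge-CK^a$.

**Step 7 (integrate against $\pi$).** Let $f_K=(g_K-g_K(v_0))_+$, which is bounded. For $v\ge v_0$, $f_K(v)=g_K(v)-g_K(v_0)$ and $f_K\ge g_K-g_K(v_0)$ everywhere, so $E[f_K(V')]-f_K(v)\ge E[g_K(V')]-g_K(v)$. For $v<v_0$, $f_K(v)=0$ and the difference is $\ge0$. Stationarity gives, for $K\ge2v_0$,
$$0=\int\big(E[f_K(V')]-f_K(v)\big)d\pi\ge c\int_{[v_0,K/2]}v^ad\pi-CK^a\pi(K/2,\infty).$$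
Since $\int v^ad\pi<\infty$, $K^a\pi(K/2,\infty)\to0$ as $K\to\infty$. So $\int_{[v_0,\infty)}v^ad\pi=0$, contradicting $\pi[v_0,\infty)>0$. $\square$

## 11. From the chain to the walkers

**Proposition 7.** Let $k\ge1$.

(i) If $V^{(k)}$ is PR, then a.s. $X^{(1)},\dots,X^{(k)}$ are defined and tend to $+\infty$.

(ii) Suppose that a.s. each of $X^{(1)},\dots,X^{(k)}$ is defined and visits each site finitely often. Then a.s. all tend to $+\infty$, and $V^{(j)}$ is PR for $1\le j\le k$. Let $D^{(j)}(x)$ be the total number of left steps from $x$ by walkers $1,\dots,j$ ($D^{(0)}=0$). For $x\ge1$, $(D^{(j)}(x))_{j\le k}$ is a function of $(\xi(y))_{y\ge x}$ and is stationary and ergodic in $x$; $D^{(j)}(x)=F_{D^{(j)}(x+1)+j}(\xi(x))$; $D^{(j)}(1)\sim\pi_j$ for $j\ge1$; and with $U(x)=D^{(k)}(x)-D^{(k-1)}(x)$,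
$$\frac{X^{(k)}_n}n\to\frac1{1+2E[U(1)]}\quad\text{a.s.}\qquad(=0\text{ if }E[U(1)]=\infty).$$

Consequently $X^{(k)}$ has non-zero speed if and only if $V^{(k)}$ is PR and $E[U(1)]<\infty$.

*Proof of (i).* **Step 1 (candidates for the left-step counts).** For $j\le k$ and $n\ge1$ put $V^{(j)}_n(n)=0$ and
$$V^{(j)}_n(x)=F_{V^{(j)}_n(x+1)+j\mathbf 1_{x\ge0}}(\xi(x)),\qquad x<n,\ x\in\mathbb Z.$$
These are nondecreasing in $n$ and $j$. Let $V^{(j)}_\infty(x)=\lim_nV^{(j)}_n(x)\le V^{(k)}_\infty(x)$. For $x\ge0$ this is a.s. finite by (5). An integer sequence with a finite monotone limit is eventually constant, so the recursion passes to the limit, and finiteness for $x<0$ follows from $F_m<\infty$. Note $V^{(0)}_\infty=0$.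

**Step 2 (extinction to the left).** We show that a.s. there is $\ell>0$ with $V^{(j)}_\infty(x)=0$ for all $x\le-\ell$, $j\le k$. The variable $V^{(k)}_\infty(0)$ depends only on $\xi(y)$, $y\ge0$. Given it, $(V^{(k)}_\infty(-i))_{i\ge0}$ is a chain $V^{(0)}$, dominated by the chain $V^{(1)}$ with the same start and arrows. From $0$, $V^{(1)}\le V^{(k)}$, which is tight by PR; so $V^{(1)}$ does not tend to $\infty$ in probability and is PR by Section 8. Given a start $v$, (W2) gives a state $v'\ge v$ with $P(F_1=v')>0$. So $v'$ is reached from $0$, lies in the recurrent class of $0$, and from it $V^{(1)}$ hits $0$ a.s. By monotonicity so does $V^{(1)}$ from $v$, and hence $V^{(0)}$ from $v$. As $F_0=0$, the value $0$ is then kept; and $V^{(j)}_\infty\le V^{(k)}_\infty$.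

**Step 3 (induction claim).** Walkers $1,\dots,j$ tend to $+\infty$, and their total number of left steps from $x$ is $V^{(j)}_\infty(x)$. For $j=0$ this is trivial. Assume it for $j-1$. Each earlier walker goes from $0$ to $+\infty$, so at $x$ they made $m(x)=V^{(j-1)}_\infty(x+1)+(j-1)\mathbf 1_{x\ge0}$ right steps and $V^{(j-1)}_\infty(x)=F_{m(x)}(\xi(x))$ left steps. So the leftover arrows $\xi'(x)$ are $\xi(x)$ shifted by $m(x)+F_{m(x)}(\xi(x))$, and by (F2) $F_{m(x)}(\xi(x))+F_l(\xi'(x))=F_{m(x)+l}(\xi(x))$ for $l\ge0$.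

**Step 4 (walker $j$ with a barrier).** Run walker $j$ reflected at $-\ell$: a failure at $-\ell$ is used but means staying put. It hits every $n\ge1$; otherwise some site in $[-\ell,n-1]$ is visited infinitely often and, each site having infinitely many successes, so are its right neighbors up to $n$. Let $W_n(x)$ be the number of failures it uses at $x$ before hitting $n$. Then $W_n(n)=0$ and
$$W_n(x)=F_{W_n(x+1)+\mathbf 1_{x\ge0}}(\xi'(x)),\qquad-\ell\le x<n.$$
To see this, count crossings of the edge $\{x,x+1\}$: the right steps from $x$ number $W_n(x+1)+\mathbf 1_{x\ge0}$; the last arrow used at a visited $x$ is a success; and a site with no right step was not visited. By Step 3, $A_n=V^{(j-1)}_\infty+W_n$ satisfies $A_n(x)=F_{A_n(x+1)+j\mathbf 1_{x\ge0}}(\xi(x))$ for $-\ell\le x<n$, with $0\le A_n(n)=V^{(j-1)}_\infty(n)\le V^{(j)}_\infty(n)$. Monotonicity gives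
$$V^{(j)}_n(x)\le A_n(x)\le V^{(j)}_\infty(x),\qquad-\ell\le x\le n.$$

**Step 5 (the barrier is never used).** At $x=-\ell$ this gives $W_n(-\ell)=0$ for all $n$. So the reflected walker never fails at $-\ell$ and coincides with the true one. Letting $n\to\infty$, walker $j$ makes $V^{(j)}_\infty(x)-V^{(j-1)}_\infty(x)<\infty$ left steps from $x$. Its right steps from $x$ are then finite in number too. So it visits every site finitely often and none below $-\ell$, and it tends to $+\infty$. This proves the claim for $j$, and (i).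

*Proof of (ii).* **Step 6 (no walker goes to $-\infty$).** A nearest-neighbor path visiting each site finitely often tends to $+\infty$ or $-\infty$. Suppose that with positive probability some number $r\ge1$ of the walkers tend to $-\infty$. Let $y_0<0$ be below the minima of all right-going walkers. For $x\le y_0$ let $B(x)<\infty$ be the number of right steps from $x$ by walkers $1,\dots,k$. Only the $r$ left-going walkers visit $x$; they make $B(x-1)+r$ left steps from $x$, and the last arrow used at $x$ is a failure. With $\tilde F_m(\xi)=F_m(1-\xi)$ this says $B(x)=\tilde F_{B(x-1)+r}(\xi(x))$. By monotonicity $B(x)\ge\tilde V_n(x)$ for all $n\ge|x|$, where $\tilde V_n(-n)=0$ and $\tilde V_n(x)=\tilde F_{\tilde V_n(x-1)+1}(\xi(x))$ for $x>-n$. This is the mirrored chain with $k=1$. Its drift is $-\delta\le0<1$, and its $E[S^+]$ is our $E[S^-]<\infty$; by Lemma 6 with $a=0$ it is not PR. By (5), a.s. $\tilde V_n(x)\to\infty$ for every $x$, contradicting $B(y_0)<\infty$. So all walkers tend to $+\infty$.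

**Step 7 (stationarity and ergodicity).** Let $x\ge1$. Every walker starts at $0<x$, reaches $x$, and every excursion below $x$ returns to $x$. So, observed only in $[x,\infty)$, the walkers are walkers started at $x$, with a failure at $x$ meaning "stay"; only the arrows $\xi(y)$, $y\ge x$, matter. Hence $(D^{(j)}(x))_{j\le k}=\Phi((\xi(x+i))_{i\ge0})$ with the same function $\Phi$ for every $x\ge1$. As a factor of an i.i.d. sequence it is stationary and ergodic in $x$. Walkers $1,\dots,j$ make $D^{(j)}(x+1)+j$ right steps from $x$, and the last arrow used at $x$ is a success, which gives the recursion. Since $D^{(j)}(x+1)$ is independent of $\xi(x)$ and has the law of $D^{(j)}(x)$, this law is stationary for $V^{(j)}$. So $V^{(j)}$ is PR and $D^{(j)}(1)\sim\pi_j$ for $j\ge1$.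

**Step 8 (hitting times).** Walker $k$ makes $U(x)$ left and $U(x+1)+1$ right steps from $x\ge1$, so it visits $x$ exactly $L(x)=U(x)+U(x+1)+1$ times. Let $L_r(x)$ be the number of these visits before it hits $x+r$. This too is a fixed function of $(\xi(x+i))_{i\ge0}$, and $L_r\uparrow L$ as $r\to\infty$. With $T_n$ now the hitting time of $n$ by $X^{(k)}$,
$$\sum_{x=1}^{n-r}L_r(x)\le T_n\le C_0+\sum_{x=1}^{n-1}L(x),\qquad C_0=\#\{t:X^{(k)}_t\le0\}<\infty.$$
By the ergodic theorem (for nonnegative functions of possibly infinite mean, by truncation), $\liminf T_n/n\ge E[L_r(1)]$ for every $r$ and $\limsup T_n/n\le E[L(1)]$. Monotone convergence gives $T_n/n\to c:=E[L(1)]=1+2E[U(1)]\in[1,\infty]$.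

**Step 9 (speed).** For $T_n\le t<T_{n+1}$ we have $X^{(k)}_t\le n$, so $\limsup X^{(k)}_t/t\le1/c$. If $c=\infty$, the speed is $0$, because $X^{(k)}_t\ge0$ eventually. If $c<\infty$, then $n-X^{(k)}_t\le t-T_n\le T_{n+1}-T_n=o(n)$ and $t/n\to c$, so $X^{(k)}_t/t\to1/c$.

**Step 10 (the equivalence).** If $V^{(k)}$ is PR, (i) makes (ii) applicable, and $E[U(1)]<\infty$ makes the speed non-zero. Conversely, if $X^{(k)}$ has non-zero speed, then $|X^{(k)}_n|\to\infty$, so each of the $k$ walkers visits each site finitely often; (ii) gives PR, and the speed being non-zero forces $E[U(1)]<\infty$. $\square$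

*Check with constant cookies $p\in(\frac12,1)$.* With $\theta=(1-p)/p<1$, $E[V'\mid v]=\theta(v+k)$. Lemma 4 with $f(v)=v$, $a=1$ gives PR with a finite stationary mean $\mu_k=\theta(\mu_k+k)$, so $\mu_k=k(1-p)/(2p-1)$ and $E[U(1)]=\mu_k-\mu_{k-1}=(1-p)/(2p-1)$. The speed is $1/(1+2E[U(1)])=2p-1$, as it must be.

## 12. The two sides of $\delta=k+1$ (Theorem 2(a), (b))

**Proof of (a).** By Lemma 5 with $a=1$, $V^{(k)}$ is PR and $E[U(1)]\le E[D^{(k)}(1)]=\int v\,d\pi_k<\infty$. Proposition 7 applies. The speed is $1/(1+2(\mu_k-\mu_{k-1}))$ with $\mu_j=\int v\,d\pi_j$, $\mu_0=0$. $\square$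

**Proof of (b).** The point is that $E[U(1)]$ may be finite even if $E[D^{(k)}(1)]$ is infinite, so we compare fractional moments of $D^{(k)}$ and $D^{(k-1)}$. Suppose $\delta<k+1$ and $X^{(k)}$ has non-zero speed. By Proposition 7, $V^{(k)}$ is PR and $E[U(1)]<\infty$. As $\delta<\infty$ and $E[S^-]<\infty$, $E[S^+]<\infty$; Lemma 6 with $a=0$ gives $\delta\ge k$. Choose $a\in(\delta-k,1)$, so $a>0$ and $\delta<k+a$. By Lemma 6, $E[D^{(k)}(1)^a]=\int v^ad\pi_k=\infty$. But
$$D^{(k)}(1)^a\le D^{(k-1)}(1)^a+U(1)^a,\qquad E[U(1)^a]\le1+E[U(1)]<\infty.$$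
If $k=1$, then $D^{(0)}=0$: a contradiction, and no moment assumption was used. If $k\ge2$, then $\delta\ge k>(k-1)+a$, so Lemma 5 for $k-1$, which uses $E[(S^-)^2]<\infty$, gives $E[D^{(k-1)}(1)^a]=\int v^ad\pi_{k-1}<\infty$: a contradiction. $\square$

## 13. Tail exponent exactly two (Theorem 2(c))

For walker $k$ a run of zeros at the very start of a stack is not convenient, because walkers $1,\dots,k-1$ would consume it. So the run is hidden behind $k-1$ cookies of strength $1$.

**Step 1 (the environment).** Stacks are i.i.d.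

- With probability $3/4$, type A: $M$ cookies $(1+r)/2$, then $1/2$ forever.
- With probability $1/4$, type B: $k-1$ cookies equal to $1$, then $N$ cookies equal to $0$, then $1/2$ forever, with $P(N\ge n)=n^{-2}$.

Choose $M\ge k$ and $r\in(0,1)$ with $\frac34Mr+\frac{k-1}4-\frac{\zeta(2)}4=\delta_0$; this is possible since $\delta_0-\frac{k-1}4+\frac{\zeta(2)}4>0$ and $M$ may be large. (IID) holds, (WEL) holds by type A, and $\delta=\delta_0$. Since $S^-=N$ at type B and $0$ at type A, $E[(S^-)^p]<\infty$ for $p<2$. Suppose $X^{(k)}$ has non-zero speed. Then Proposition 7(ii) applies and $E[U(1)]<\infty$.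

**Step 2 (an event that produces a large $U$).** Write $W=D^{(k-1)}$ and $q=P(W(1)=0)$. If $k=1$, $W\equiv0$ and $q=1$; if $k\ge2$, $q=\pi_{k-1}(0)>0$. For $y\ge1$ let $E_y$ be the event that $W(y+1)=0$, $y$ is of type B, and $N_y\ge m$. Since $W(y+1)$ is independent of the stack at $y$, and stacks are independent,
$$P(E_y)=\tfrac q4m^{-2},\qquad P(E_y\cap E_{y'})\le\tfrac1{16}m^{-4}\quad(y\ne y').$$
On $E_y$, $W(y)=F_{k-1}(\xi(y))=0$, as the first $k-1$ arrows are a.s. successes. The $k$-th success comes after the $N_y$ zeros, so $D^{(k)}(y)\ge F_k(\xi(y))\ge m$. Hence $U(y)\ge m$.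

**Step 3 (recursion for $U$ and comparison with fair arrows).** Let $1\le y'<y$, and let $s$ be the index of the $(W(y'+1)+k-1)$-th success at $y'$ ($s=0$ if this number is $0$). Subtracting the recursions for $D^{(k)}$ and $D^{(k-1)}$ and using (F2),
$$U(y')=F_{U(y'+1)+1}(\xi(y',s+\cdot)).$$
Given $\omega$ and the variables at sites $>y'$, the number $W(y'+1)+k-1$ is fixed, so $s$ is a stopping time for $(u(y',i))_i$. Therefore $\eta_j=\mathbf 1\{u(y',s+M+j)<\frac12\}$ is a fair sequence independent of $\omega$ and of the variables at sites $>y'$. As $y'$ runs through $y-1,y-2,\dots$, these sequences are jointly independent, and independent of $E_y$ and $U(y)$. Since $M\ge k$, $\omega(y',i)\le\frac12$ for $i>M$ in both types, so $\xi(y',s+M+j)\le\eta_j$. By (F3) and (F1), $U(y')\ge F_{U(y'+1)+1-M}(\eta)\ge F_{U(y'+1)-M}(\eta)$.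

**Step 4 (persistence).** Let $J=\lfloor m/(256M)\rfloor$, with $m\ge256M$. Lemma 3 with $h_i=M$ applies to any $j\le J$ steps, since $jM\le m/4$ and $64j/m\le\frac14$. Starting from $U(1+j)\ge m$ on $E_{1+j}$, it gives $P(U(1)\ge m/2\mid E_{1+j})\ge\frac34$ for $1\le j\le J$.

**Step 5 (add up the possible sources).** Let $H_j=E_{1+j}\cap\{U(1)\ge m/2\}$. By the Bonferroni inequality,
$$P(U(1)\ge m/2)\ge\sum_{j\le J}P(H_j)-\sum_{i<j\le J}P(E_{1+i}\cap E_{1+j})\ge\tfrac{3q}{16}Jm^{-2}-\tfrac1{32}J^2m^{-4}\ge\frac{c'}m$$
for all large $m$, with some $c'>0$, because $J$ is of order $m$. Hence $2E[U(1)]\ge\sum_{m\ge1}P(2U(1)\ge m)=\infty$, a contradiction. $\square$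

## 14. Non-zero speed at $\delta=k+1$ (Theorem 2(d))

At $\delta=k+1$ the main terms of the drift of $v^2$ cancel. A negative tail of cookies that is spread very far makes the drift consumed so far exceed $\delta$ by about $2/\log v$. This is invisible to $v^2$, but $v^2\log v$ sees it.

**Step 1 (the environment).** Let $2\omega(x,i)-1=\rho$ for $i\le M$ and $=-\frac2{i\log^2i}$ for $i>M$. Here $M\ge3$ is so large that $\rho:=\frac1M\big(k+1+\sum_{i>M}\frac2{i\log^2i}\big)\in(0,1)$. For $i\ge4$, $\frac2{i\log^2i}<1$, so all cookies lie in $(0,1)$, and (IID) and (WEL) hold. Also $\delta=M\rho-\sum_{i>M}\frac2{i\log^2i}=k+1$. Let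
$$R_n=\sum_{i>n}\frac2{i\log^2i}\ge\int_{n+1}^\infty\frac{2\,dx}{x\log^2x}=\frac2{\log(n+1)}.$$
Its decrements $R_{n-1}-R_n=\frac2{n\log^2n}$ decrease, so $R$, interpolated linearly, is convex and decreasing on $[M,\infty)$.

**Step 2 (first and second moments of a step).** For $m\ge M$ we have $\tau_m\ge m\ge M$, so $\Delta_m=M\rho-(R_M-R_{\tau_m})=k+1+R_{\tau_m}$. By (2), $E\tau_m\le2m+S^-\le3m$ for large $m$, and $3m+1\le4v$ for large $v$. By Jensen,
$$E(V'-v)=k-E\Delta_m\le-1-R_{3m}\le-1-\frac2{\log(4v)}.$$
Here $|\Delta_m|\le M+S^-$ with $S^-$ deterministic, so as in Step 2 of Lemma 5, $E(V'-v)^2\le2v+C\sqrt v$ for large $v$.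

**Step 3 (third moment).** From $\tau_m=2m-\Delta_m-\mathcal M_{\tau_m}$ and $E\mathcal M_{\tau_m}^2\le E\tau_m\le2m+S^-$ we get $E\tau_m^2\le Cm^2$ for $m\ge1$. The squared increments of $\mathcal M$ are at most $4$; Burkholder's inequality for the martingale stopped at $\tau_m\wedge n$, followed by Fatou, gives $E\mathcal M_{\tau_m}^4\le CE\tau_m^2\le Cm^2$. Hence $E|V'-v|^4\le Cv^2$ and $E|V'-v|^3\le Cv^{3/2}$ for $v\ge1$, and $E[V'^4]<\infty$ for every $v$.

**Step 4 (the test function).** Let $\ell(x)=\log(x+e)$ and $f(x)=x^2\ell(x)$. Then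
$$f'=2x\ell+\frac{x^2}{x+e}\ge2x\ell+x-e,\qquad f''=2\ell+\frac{2x}{x+e}+1-\frac{e^2}{(x+e)^2}\le2\ell+3,$$
$$f'''=\frac2{x+e}+\frac{2e}{(x+e)^2}+\frac{2e^2}{(x+e)^3},\qquad0<f'''\le\frac6{x+e}.$$
In $f(V')=f(v)+f'(v)(V'-v)+\frac12f''(v)(V'-v)^2+\frac16f'''(\vartheta)(V'-v)^3$, with $\vartheta$ between $v$ and $V'$, the last term is $\le0$ when $V'<v$, and at most $\frac1v(V'-v)^3$ when $V'>v$, since then $\vartheta\ge v$. Its expectation is at most $C\sqrt v$. As $f'(v)>0$ for large $v$ and $E(V'-v)<0$,
$$E[f(V')]-f(v)\le-\Big(1+\frac2{\log4v}\Big)(2v\ell+v-e)+\tfrac12(2\ell+3)(2v+C\sqrt v)+C\sqrt v.$$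
The terms $\mp2v\ell$ cancel, and $\frac{2v}{\log4v}$ and $\sqrt v\,\ell$ are $o(v)$. What is left is
$$-v-\frac{4v\,\ell(v)}{\log(4v)}+3v+o(v)=(-2+o(1))\,v,$$
because $\ell(v)/\log(4v)\to1$.

**Step 5 (finish).** For large $v$ the drift is at most $-v$, and for the finitely many other $v$, $E[f(V')]<\infty$ by Step 3. Lemma 4 with $a=1$ shows that $V^{(k)}$ is PR and $\int v\,d\pi_k<\infty$. So $E[U(1)]\le E[D^{(k)}(1)]<\infty$, and by Proposition 7 $X^{(k)}$ has non-zero speed, although $k=\delta-1$ is not smaller than $\delta-1$. $\blacksquare$
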